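# Hypercyclic directions of slowly growing holomorphic maps

## 1. A quadratic marker and a count of critical points

Fix $n\ge 1$ and write $\|\cdot\|$ for the Euclidean norm on $\mathbb C^n$. Put
$$q(z)=\tfrac12\,(z_1^2+\dots+z_n^2),\qquad \eta_n=\frac1{8\sqrt n}.$$
The gradient of $q$ is $\nabla q(z)=z$. So $q$ has exactly one critical point, the origin, and its Hessian there is the identity matrix. Such a critical point survives small perturbations. If a function looks like $q$ near some point $w$, it must have a critical point near $w$. If the function is moreover a polynomial of degree at most $D$, it has few such critical points, so it can look like $q$ in few places. The two lemmas of this section make this precise.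

**Definition (nondegenerate zero).** Let $p=(p_1,\dots,p_n)$ be polynomials in $n$ variables. A zero $\zeta$ of $p$ is nondegenerate if the Jacobian matrix $Dp(\zeta)$ is invertible.

The restriction to nondegenerate zeros is necessary for counting when $n\ge 2$. Take $n=2$ and $P=z_1^2z_2^2$. Then $\nabla P=(2z_1z_2^2,\,2z_1^2z_2)$ vanishes on both coordinate axes, so it has infinitely many zeros. At $(z_1,0)$ the Hessian has entries $P_{11}=2z_2^2=0$, $P_{12}=4z_1z_2=0$, $P_{22}=2z_1^2$, hence determinant $0$. By symmetry the same holds on the other axis, so none of these zeros is nondegenerate.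

**Lemma 1 (Bezout bound).** Let $p=(p_1,\dots,p_n)$ be polynomials in $n$ variables of degree $\le e$, where $e\ge 1$. Then $p$ has at most $e^n$ nondegenerate zeros.

*Proof.* The purpose is to perturb $p$ so that the classical Bezout theorem applies, without losing any nondegenerate zero.

Let $\zeta_1,\dots,\zeta_k$ be distinct nondegenerate zeros and put $p_j^t=p_j+tz_j^e$ for $t\in\mathbb C$. Let $p_j^{(e)}$ be the degree-$e$ homogeneous part of $p_j$, possibly $0$. The degree-$e$ part of $p_j^t$ is $p_j^{(e)}+tz_j^e$. Recall that the resultant $\mathrm{Res}$ of $n$ forms of degree $e$ in $n$ variables is a polynomial in their coefficients, homogeneous of degree $e^{n-1}$ in the coefficients of each form, which vanishes exactly when the forms have a common zero other than the origin. Hence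
$$\mathrm{Res}\big(p_1^{(e)}+tz_1^e,\dots,p_n^{(e)}+tz_n^e\big)=t^{ne^{n-1}}\,\mathrm{Res}\big(t^{-1}p_1^{(e)}+z_1^e,\dots,t^{-1}p_n^{(e)}+z_n^e\big).$$
The left side is a polynomial in $t$. The last factor tends to $\mathrm{Res}(z_1^e,\dots,z_n^e)\ne 0$ as $t\to\infty$. So this polynomial is not identically zero, and it vanishes for only finitely many $t$.

For every other $t$ the system $p^t=0$ has no zeros at infinity. Its zero set in projective space is then a closed subvariety missing a hyperplane, hence finite, and the classical Bezout theorem gives at most $e^n$ zeros. For small $|t|$ the implicit function theorem at $(\zeta_l,0)$ produces a zero of $p^t$ near each $\zeta_l$, and these are distinct once $|t|$ is small. Choosing $t$ small and outside the finite exceptional set gives $k\le e^n$. $\square$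

**Lemma 2 (marker).** Let $P$ be a polynomial on $\mathbb C^n$ of degree $\le D$, with $D\ge 1$, and let $Z$ be the set of nondegenerate zeros of $\nabla P=(\partial_1P,\dots,\partial_nP)$. Then $\#Z\le D^n$. If $w\in\mathbb C^n$ satisfies
$$\sup_{\|z\|\le 2}|P(z+w)-q(z)|\le 2\eta_n, \tag{1}$$
then there is $\zeta\in Z$ with $\|\zeta-w\|\le\frac12$.

*Proof.* **Step 1: the count.** The components of $\nabla P$ have degree $\le D-1$. If $D\ge 2$, Lemma 1 with $e=D-1$ gives $\#Z\le (D-1)^n\le D^n$. If $D=1$, then $\nabla P$ is constant, its Jacobian is $0$, and $Z=\emptyset$.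

**Step 2: a fixed point equation for the critical point.** Put $E(z)=z-\nabla P(z+w)$. A point $z^*$ with $E(z^*)=z^*$ is the same as a zero $z^*+w$ of $\nabla P$, so we show that $E$ is a contraction. The function $z\mapsto P(z+w)-q(z)$ is bounded by $2\eta_n$ on $\|z\|\le 2$. Cauchy's estimate with radius $1$ in the $j$-th variable gives $|\partial_jP(z+w)-z_j|\le 2\eta_n$ for $\|z\|\le 1$. Hence $\|E(z)\|\le 2\eta_n\sqrt n=\frac14$ for $\|z\|\le 1$. For $\|z\|\le\frac12$ and a unit vector $v$, Cauchy's estimate with radius $\frac12$ for the one-variable map $\xi\mapsto E(z+\xi v)$ gives $\|DE(z)v\|\le\frac14/\frac12=\frac12$. So $\|DE\|\le\frac12$ on $\|z\|\le\frac12$.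

**Step 3: conclusion.** Thus $E$ maps the closed ball of radius $\frac12$ into itself and is a contraction there. By the Banach fixed point theorem it has a fixed point $z^*$. Put $\zeta=z^*+w$. Then $\nabla P(\zeta)=0$ and $\|\zeta-w\|\le\frac12$. The Jacobian of $\nabla P$ at $\zeta$ is $I-DE(z^*)$, which is invertible because $\|DE(z^*)\|\le\frac12$. So $\zeta\in Z$. $\square$

If two points $w,w'$ satisfying (1) have distance $>1$, their critical points $\zeta,\zeta'$ differ. So a polynomial of degree $\le D$ can look like $q$ at no more than $D^n$ points that are pairwise more than $1$ apart. For example, let $n=1$ and $P=z^2/2$. Then $P(z+w)-q(z)=wz+w^2/2$, whose supremum over $|z|\le2$ is $2|w|+|w|^2/2$. Condition (1) reads $2|w|+|w|^2/2\le\frac14$, which forces $|w|<\frac18$. The only marker lies at $0$, as the lemma predicts.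

What is this for? We will study entire maps $F$ whose translates $F(\bullet+ia)$, $i=1,2,3,\dots$, in a direction $a$, come close to every holomorphic map. In particular they come close to one whose first component is $q$. If $F$ grows slowly, then on a large ball $F$ is nearly a polynomial of small degree, and Lemma 2 says that very few directions can do this.

## 2. Hypercyclic directions under a growth bound

Throughout, $n,m\ge1$, and $i$ denotes a positive integer; the imaginary unit is written $\mathrm i$. Let $\mathsf{Hol}(\mathbb C^n,\mathbb C^m)$ be the space of holomorphic maps $\mathbb C^n\to\mathbb C^m$ with the compact-open topology: $F_k\to F$ means uniform convergence on compact sets. Write $\mathcal H(\mathbb C)=\mathsf{Hol}(\mathbb C,\mathbb C)$. For $a\in\mathbb C^n$ put $\mathsf T_aF(\bullet)=F(\bullet+a)$.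

**Definition (hypercyclic, universal).** $F$ is hypercyclic for $\mathsf T_a$ if its orbit $\{\mathsf T_a^iF=\mathsf T_{i\cdot a}F\}_{i\ge1}$ is dense in $\mathsf{Hol}(\mathbb C^n,\mathbb C^m)$. An entire function $f\in\mathcal H(\mathbb C)$ is universal if some countable set of translations $\{\mathsf T_{a_i}f\}_{i\ge1}$ is dense in $\mathcal H(\mathbb C)$.

**Definition (the set of hypercyclic directions).** Let $\mathbb S=\mathbb S^{2n-1}$ be the unit sphere of $\mathbb C^n$ and
$$I_F=\{a\in\mathbb S: F\text{ is hypercyclic for }\mathsf T_a\}.$$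

**Definition (slow growth).** For $\phi:\mathbb R_{\ge0}\to\mathbb R_{>0}$ let $\mathsf S_\phi$ be the set of $F\in\mathsf{Hol}(\mathbb C^n,\mathbb C^m)$ with $\|F(z)\|\le\phi(\|z\|)$ for all $z$. Let $\mathcal T$ be the set of continuous $\phi:\mathbb R_{\ge0}\to\mathbb R_{>0}$ with
$$\lim_{r\to\infty}\phi(r)/r^N=\infty\qquad(\forall N\ge1).\tag{$*$}$$

Two cases can be done by hand. The function $f(z)=e^z$ satisfies $f(z+ia)=e^{ia}f(z)$ (here $ia$ is $i$ times $a$). All its translates lie in the one-dimensional, hence closed, space $\mathbb C e^z$, so $I_f=\emptyset$. If $F$ is a polynomial map of degree $\le N$, so are its translates, and they lie in a finite-dimensional, hence closed and proper, subspace. So again $I_F=\emptyset$. The second case explains condition $(*)$. Suppose $(*)$ fails for some $N$, that is, $\phi(r_k)\le Cr_k^N$ along some $r_k\to\infty$. If $F\in\mathsf S_\phi$, Cauchy's estimates on $\|z\|=r_k$ bound the part of $F$ of degree $d$ on the unit sphere by $Cr_k^{N-d}$ (up to a constant depending on $m$). For $d>N$ this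 tends to $0$, so $F$ is a polynomial map and $I_F=\emptyset$. Condition $(*)$ says precisely that growth does not force polynomials in this way.

Three results are known.

1. (Duĭos Ruis) For every continuous increasing $\phi:\mathbb R_{\ge0}\to\mathbb R_{>0}$ satisfying $(*)$ there is a universal entire function $f$ with $|f(z)|\le\phi(|z|)$ for all $z\in\mathbb C$.
2. (Guo–Xie) There is a continuous increasing $\phi:\mathbb R_{\ge0}\to\mathbb R_{>0}$ satisfying $(*)$ such that, for every $F\in\mathcal H(\mathbb C)$ with $|F(z)|\le\phi(|z|)$ for all $z$, the set $\{a\in\mathbb S^1:F\text{ is hypercyclic for }\mathsf T_a\}$ has Hausdorff dimension zero.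
3. (Guo–Xie) For all $n,m\ge1$ there is a continuous increasing $\hat\phi:\mathbb R_{\ge0}\to\mathbb R_{>0}$ satisfying $(*)$ such that, for every $F\in\mathsf{Hol}(\mathbb C^n,\mathbb C^m)\cap\mathsf S_{\hat\phi}$, the set $I_F$ has zero Lebesgue measure.

The problem treated here comes from Bin Guo and Song-Yan Xie, "Universal holomorphic maps with slow growth II. functional analysis methods", arXiv:2310.06561 (2023). In words: if we choose the growth function as restrictively as possible, and an opponent then chooses $F$ to make $I_F$ as large as possible, how small can we force the Hausdorff dimension of $I_F$ to be? Precisely, what is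
$$\inf_{\phi\in\mathcal T}\Big(\sup\{\dim_{\mathscr H}I_F: F\in\mathsf{Hol}(\mathbb C^n,\mathbb C^m)\cap\mathsf S_\phi\}\Big)\,?\tag{2}$$

Recall the measure theory. A gauge is a nondecreasing $h:[0,\infty)\to[0,\infty)$ with $h(0)=0=h(0^+)$ and $h>0$ on $(0,\infty)$. For a set $X$ in a metric space, $\mathcal H^h(X)$ is the limit as $\delta\to0$ of $\inf\sum_lh(\operatorname{diam}U_l)$ over countable covers $(U_l)$ of $X$ with $\operatorname{diam}U_l\le\delta$. For $h(t)=t^s$ with $s>0$ one writes $\mathcal H^s$, and $\dim_{\mathscr H}X=\inf\{s>0:\mathcal H^s(X)=0\}$. An example of a gauge that is not a power is $h(t)=1/\log(1/t)$ for $0<t<1/e$ and $h(t)=1$ for $t\ge1/e$. For every $s>0$ we have $t^s\le h(t)$ for small $t$, so $\mathcal H^h(X)=0$ implies $\dim_{\mathscr H}X=0$. We use one standard tool for lower bounds, the mass distribution principle: if a probability measure on $X$ gives every set $U$ of small diameter mass at most $C(\operatorname{diam}U)^s$, then $\dim_{\mathscr H}X\ge s$.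

Finally, a fact used repeatedly.

**Lemma 3.** If $a\in I_F$, then the orbit $\mathsf T_{ia}F$ enters every nonempty open set of $\mathsf{Hol}(\mathbb C^n,\mathbb C^m)$ for infinitely many $i$.

*Proof.* The space is Hausdorff and has no isolated points, since $G+\epsilon c\to G$ as $\epsilon\to0$ for a constant $c\ne0$. A nonempty open set minus finitely many points is therefore still open and nonempty, so it is met by the dense orbit. If only finitely many indices $i$ entered the open set, remove the corresponding points of the orbit to get a contradiction. $\square$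

## 3. The numbers $\varepsilon_d$, the order $\rho_\phi$, and the theorems

What the growth function says about Taylor coefficients is contained in the following numbers.

**Definition (coefficient bounds and order).** For $\phi\in\mathcal T$ and an integer $d\ge0$ put
$$\varepsilon_d=\varepsilon_d(\phi)=\inf_{r>0}\frac{\phi(r)}{r^d},\qquad \rho_\phi=\limsup_{d\to\infty}\frac{d\log d}{-\log\varepsilon_d}\in[0,\infty].$$

We check that this makes sense. For $d\ge1$ the continuous positive function $\phi(r)/r^d$ tends to $\infty$ both as $r\to0$ and, by $(*)$, as $r\to\infty$. For $d=0$ it tends to $\phi(0)>0$ as $r\to 0$ and to $\infty$ as $r\to\infty$. So $\varepsilon_d>0$. For every $R>0$ we have $\varepsilon_d\le\phi(R)R^{-d}$, hence $\limsup_d\varepsilon_d^{1/d}\le1/R$. Therefore $\varepsilon_d^{1/d}\to0$, and $-\log\varepsilon_d>0$ for large $d$. By definition (and continuity at $0$)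
$$\phi(r)\ge\varepsilon_dr^d\qquad(r\ge0,\ d\ge0).\tag{3}$$

There is a dual inequality. Let $f$ be entire on $\mathbb C^n$ with $|f(z)|\le\phi(\|z\|)$, and let $f=\sum_dH_d$ be its expansion into homogeneous polynomials $H_d$ of degree $d$. For $\|u\|=1$ and $r>0$,
$$r^dH_d(u)=\frac1{2\pi}\int_0^{2\pi}f(re^{\mathrm i\theta}u)e^{-\mathrm id\theta}\,d\theta,\quad\text{so } |H_d(u)|\le\phi(r)/r^d.$$
Taking the infimum over $r$ gives
$$|H_d(z)|\le\varepsilon_d\|z\|^d\qquad(z\in\mathbb C^n).\tag{4}$$

*Examples.* If $\log\phi(r)\le r^\sigma$ for large $r$, take $r=d^{1/\sigma}$. Then $\varepsilon_d\le e^{d-(d\log d)/\sigma}$, so $\rho_\phi\le\sigma$. For $\phi(r)=e^{r^\rho}$ the minimum of $r^\rho-d\log r$ is at $r^\rho=d/\rho$, so $-\log\varepsilon_d=\frac d\rho\log\frac d\rho-\frac d\rho$ and $\rho_\phi=\rho$. The function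
$$\phi_0(r)=\exp\big(\log^2(1+r)\big)$$
belongs to $\mathcal T$. With $r=e^{d/2}$ we have $\log(1+r)\le\frac d2+\log2$, and
$$\log\varepsilon_d\le\Big(\frac d2+\log2\Big)^2-\frac{d^2}2\le-\frac{d^2}4+d+1,$$
so $\rho_{\phi_0}=0$.

**Theorem 1.** For every $\phi\in\mathcal T$ and every $F\in\mathsf{Hol}(\mathbb C^n,\mathbb C^m)\cap\mathsf S_\phi$,
$$\dim_{\mathscr H}I_F\le\min(n\rho_\phi,\,2n-1).$$

**Theorem 2.** For every $\phi\in\mathcal T$ there is $F\in\mathsf{Hol}(\mathbb C^n,\mathbb C^m)\cap\mathsf S_\phi$ such that $I_F$ is a dense $G_\delta$ subset of $\mathbb S$ (hence nonempty) and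
$$\dim_{\mathscr H}I_F\ge n\min(\rho_\phi,1).$$

**Theorem 3 (gauges).** Let $h$ be a gauge. Then there is an increasing $\phi\in\mathcal T$ with $\mathcal H^h(I_F)=0$ for all $F\in\mathsf{Hol}(\mathbb C^n,\mathbb C^m)\cap\mathsf S_\phi$. Conversely, no single $\phi\in\mathcal T$ works for all $h$.

**Corollary.** Let $n,m\ge1$, and let $F$ range over $\mathsf{Hol}(\mathbb C^n,\mathbb C^m)\cap\mathsf S_\phi$.

1. The value of (2) is $0$, and it is attained by $\phi_0$.
2. $\sup_F\dim_{\mathscr H}I_F=n\rho_\phi$ whenever $\rho_\phi\le1$, and this is a maximum. For $n=1$ the supremum equals $\min(\rho_\phi,1)$ for every $\phi\in\mathcal T$.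
3. A function $\phi\in\mathcal T$ attains the infimum in (2) if and only if $\rho_\phi=0$.
4. For every $\phi\in\mathcal T$ the supremum over $F$ of the packing dimension of $I_F$ is $2n-1$.

For $n\ge2$ and $\rho_\phi>1$ the theorems give only $n\le\sup_F\dim_{\mathscr H}I_F\le\min(n\rho_\phi,2n-1)$; the exact value is not determined here.

There is a heuristic behind the number $n\rho_\phi$. By (4), on the ball of radius $R$ the terms of degree $d$ with $\varepsilon_dR^d$ small are invisible. If $\varepsilon_d\approx d^{-d/\rho}$, these are the degrees beyond about $R^\rho$. So near radius $R$ the map behaves like a polynomial of degree about $R^\rho$, and it has room for about $R^{n\rho}$ markers, each seen from the origin under an angle about $1/R$. This suggests dimension $n\rho$.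

## 4. Covering $I_F$ by directions of critical points

A sensible first try at an upper bound is to take a simple target, such as a map with first component $z_1$, and use zeros of the first component $f$ of $F$ as markers: if $f(z+ia)$ is close to $z_1$, then $f$ has a zero near $ia$. For $n=1$ zeros of polynomials can be counted. For $n\ge2$ this breaks down. The polynomial $P=z_1$ satisfies $P(z+w)=z_1$ exactly for every $w$ with $w_1=0$. So already in degree $1$ the target is matched along a whole complex hyperplane, and the directions $w/\|w\|$ fill a sphere of real dimension $2n-3\ge1$. There is nothing finite to count. The target $z_1^2/2$ has the same defect. The target must have an isolated feature that survives perturbation, and it must do so for a single scalar function, because $m$ may be $1$. The quadratic $q$ does this: we pass to the gradient, which has $n$ components.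

**Lemma 4.** Let $F\in\mathsf S_\phi$ have first component $f$. Let $D\ge1$ be an integer and $R\ge1$ with
$$\sum_{d>D}\varepsilon_d(R+2)^d\le\eta_n.\tag{5}$$
There is $Z\subset\mathbb C^n$ with $\#Z\le D^n$ such that: if $a\in\mathbb S$, $1\le i\le R$ is an integer, and
$$\sup_{\|z\|\le2}|f(z+ia)-q(z)|<\eta_n,\tag{6}$$
then some $\zeta\in Z\setminus\{0\}$ satisfies $\big\|a-\zeta/\|\zeta\|\big\|\le1/i$.

*Proof.* **Step 1: truncate, so that Lemma 2 applies.** Write $f=\sum_dH_d$ and $P=\sum_{d\le D}H_d$. By (4) and (5), $|f-P|\le\eta_n$ on $\|z\|\le R+2$. Let $Z$ be the set of nondegenerate zeros of $\nabla P$. By Lemma 2, $\#Z\le D^n$. The set $Z$ depends on $F$, $D$ only, not on $a$ or $i$.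

**Step 2: find the marker.** Assume (6). For $\|z\|\le2$ we have $\|z+ia\|\le R+2$, so $|P(z+ia)-q(z)|\le2\eta_n$. Lemma 2 with $w=ia$ gives $\zeta\in Z$ with $\|ia-\zeta\|\le\frac12$.

**Step 3: pass to directions.** Since $\|ia\|=i\ge1$, we get $\zeta\ne0$ and $\big|\|\zeta\|-i\big|\le\frac12$. Hence $\big\|\zeta-i\zeta/\|\zeta\|\big\|=\big|\|\zeta\|-i\big|\le\frac12$, and by the triangle inequality $\big\|ia-i\zeta/\|\zeta\|\big\|\le1$. Divide by $i$. $\square$

Note that only critical points of the truncation $P$ are counted, never those of $f$. Lemma 3 applied to the nonempty open set $\{G:\sup_{\|z\|\le2}|G_1-q|<\eta_n\}$, where $G_1$ is the first component of $G$, gives: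
$$\text{if }a\in I_F,\text{ then (6) holds for infinitely many }i.\tag{7}$$

**Proof of Theorem 1.** The bound $2n-1=\dim\mathbb S$ is trivial, so let $\rho_\phi<\infty$. Take $\sigma>\rho_\phi$ and $s>n\sigma$. We show $\mathcal H^s(I_F)=0$.

**Step 1: choose the degree at each dyadic scale.** By definition of $\rho_\phi$ there is $d_0\geq 1$ with $-\log\varepsilon_d\ge(d\log d)/\sigma$, that is, $\varepsilon_d\le d^{-d/\sigma}$, for $d\ge d_0$. For $k\ge0$ put $R=2^{k+1}$, so that $R+2\le2^{k+2}$, and $D_k=\lceil2^{(k+3)\sigma}\rceil$. If $d>D_k\ge d_0$, then $d^{1/\sigma}\ge2^{k+3}$, so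
$$\varepsilon_d(R+2)^d\le\Big(\frac{2^{k+2}}{d^{1/\sigma}}\Big)^d\le2^{-d}.$$
Hence $\sum_{d>D_k}\varepsilon_d(R+2)^d\le2^{-D_k}\le\eta_n$ for all large $k$, and Lemma 4 supplies a set $Z_k$ with $\#Z_k\le D_k^n$.

**Step 2: cover.** Let $a\in I_F$. By (7), condition (6) holds for some $i\in[2^k,2^{k+1})$ for infinitely many $k$. For such $k$ (large), Lemma 4 puts $a$ within $1/i\le2^{-k}$ of some $\zeta/\|\zeta\|$ with $\zeta\in Z_k\setminus\{0\}$. So for every large $K$,
$$I_F\subset\bigcup_{k\ge K}\ \bigcup_{\zeta\in Z_k\setminus\{0\}}\overline B\big(\zeta/\|\zeta\|,2^{-k}\big).$$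

**Step 3: sum.** The balls have diameter at most $2^{1-k}$, and $D_k^n=O(2^{kn\sigma})$. Since $s>n\sigma$, the series $\sum_kD_k^n2^{(1-k)s}$ converges. Its tails tend to $0$, so $\mathcal H^s(I_F)=0$ and $\dim_{\mathscr H}I_F\le s$. Let $s\downarrow n\sigma$ and then $\sigma\downarrow\rho_\phi$. $\square$

In particular, $\dim_{\mathscr H}I_F=0$ for every $F\in\mathsf S_{\phi_0}$ with $I_F\neq\emptyset$, for all $n$ and $m$.

## 5. A growth function for a prescribed gauge

**Proof of Theorem 3, first part.** Let $h$ be a gauge. The plan is to decide first how fast the radii must grow for the cover to have small $h$-sum, then to read off what coefficient bounds Lemma 4 needs, and finally to build $\phi$ with these bounds.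

**Step 1: radii and required bounds.** Since $h(0^+)=0$, we can choose $1\le R_0<R_1<\cdots\to\infty$ with $D^nh(2/R_{D-1})\le2^{-D}$ for $D\ge1$. Put $c_d=\eta_n2^{-d}(R_{d-1}+2)^{-d}$ for $d\ge1$.

**Step 2: there is an increasing $\phi\in\mathcal T$ with $\varepsilon_d(\phi)\le c_d$ for all $d\ge1$.** Let $\phi(r)=1+\sum_{j\ge1}b_jr^j$, where $b_d>0$ and $r_d\ge d$ are chosen recursively for $d=1,2,\dots$. First choose $b_d$ so small that
$$b_d\le c_d/4,\qquad b_d\le2^{-d},\qquad b_dr_e^d\le2^{-d}c_er_e^e/4\ \text{ for all }1\le e<d.$$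
Then choose $r_d\ge d$ so large that $1+\sum_{j<d}b_jr_d^j\le c_dr_d^d/4$. This is possible because the left side has degree $<d$ in $r_d$. The third condition shows that the series converges at every $r_e$, and $r_e\to\infty$, so it converges everywhere. At $r_d$ the terms below degree $d$, the term of degree $d$ and the terms above it contribute
$$\phi(r_d)\le\tfrac14c_dr_d^d+\tfrac14c_dr_d^d+\tfrac14c_dr_d^d\sum_{j>d}2^{-j}\le\tfrac34c_dr_d^d.$$
Hence $\varepsilon_d\le\phi(r_d)/r_d^d\le c_d$. Since all $b_j>0$, $\phi$ is continuous, positive, increasing and satisfies $(*)$.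

**Step 3: cover and sum.** Let $F\in\mathsf S_\phi$. For $D\ge1$ and $d>D$ we have $R_D\le R_{d-1}$, so $\sum_{d>D}\varepsilon_d(R_D+2)^d\le\sum_{d>D}\eta_n2^{-d}\le\eta_n$. This is (5) with $R=R_D$, and Lemma 4 gives a set $Z_D$ with $\#Z_D\le D^n$. Let $a\in I_F$. The infinitely many $i$ in (7) fall into infinitely many of the intervals $(R_{D-1},R_D]$, because each contains finitely many integers. For $i\in(R_{D-1},R_D]$ we have $1/i\le1/R_{D-1}$. So for every $K$,
$$I_F\subset\bigcup_{D\ge K}\ \bigcup_{\zeta\in Z_D\setminus\{0\}}\overline B\big(\zeta/\|\zeta\|,1/R_{D-1}\big).$$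
The diameters are at most $2/R_{K-1}\to0$, and the $h$-sum is at most $\sum_{D\ge K}D^nh(2/R_{D-1})\le\sum_{D\ge K}2^{-D}\to0$. So $\mathcal H^h(I_F)=0$. $\square$

The second part of Theorem 3 uses Theorem 2 and is proved in Section 10.

## 6. Matching a target in finitely many directions

We turn to Theorem 2. Fix $\phi\in\mathcal T$. The map $F$ will be a sum $\sum_kE_k$ of polynomial corrections. Each must be small compared with $\phi$ everywhere, small near the origin so as not to disturb earlier work, and must create copies of a target $g$ far away. For finitely many directions, interpolation along one linear functional suffices.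

Recall Hermite interpolation: given distinct points $x_0,\dots,x_M\in\mathbb C$ and $p\ge1$, a one-variable polynomial can be found with prescribed Taylor polynomials of order $<p$ at each $x_l$, and of degree at most $p(M+1)-1$. For instance, $S(y)=3y^2-2y^3$ vanishes to order $2$ at $0$, and $S(y)-1=-(y-1)^2(2y+1)$ vanishes to order $2$ at $1$.

**Lemma 5.** Let $Q,g:\mathbb C^n\to\mathbb C^m$ be polynomial maps, $A\subset\mathbb S$ finite and nonempty, and $R,\eta,r_0>0$. For every sufficiently large integer $L$ there is a polynomial map $E$ with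

- (i) $\|E(z)\|\le\eta\,\phi(\|z\|)$ for all $z$;
- (ii) $\|E\|\le\eta$ on $\|z\|\le r_0$;
- (iii) $\|(Q+E)(z+La)-g(z)\|\le\eta$ for $\|z\|\le R$, $a\in A$.

*Proof.* **Step 1: the correction.** Its purpose is to replace $Q(z)$ by $g(z-La)$ near each $La$. Let $\delta=\max(\deg Q,\deg g,0)$ and $p=\delta+1$. Choose a linear $\ell:\mathbb C^n\to\mathbb C$ injective on $A\cup\{0\}$; this only requires avoiding finitely many hyperplanes in the dual space. By Hermite interpolation choose $q_a\in\mathbb C[x]$, $a\in A$, such that $q_a-1$ vanishes to order $p$ at $\ell(a)$, and $q_a$ vanishes to order $p$ at $0$ and at $\ell(b)$ for $b\in A\setminus\{a\}$. Let $K=\max_a\deg q_a$ and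
$$E(z)=\sum_{a\in A}q_a\big(\ell(z)/L\big)\,\big(g(z-La)-Q(z)\big).$$
Below, $C$ denotes constants independent of $L\ge1$ and $z$.

**Step 2: size of $E$.** We have $\|g(z-La)-Q(z)\|\le C(L+\|z\|)^\delta$. Since $q_a$ is divisible by $x^p$, $|q_a(\ell(u))|\le C\|u\|^p(1+\|u\|)^K$. With $u=z/L$ and $p=\delta+1$,
$$\|E(z)\|\le C\|z\|^pL^{\delta-p}\Big(1+\frac{\|z\|}L\Big)^{K+\delta}\le\frac CL\big(\|z\|^p+\|z\|^{p+K+\delta}\big)\le\frac CL\big(\varepsilon_p^{-1}+\varepsilon_{p+K+\delta}^{-1}\big)\phi(\|z\|),$$
the last step by (3). The third expression gives (ii) for $L$ large, and the last gives (i) for $L$ large.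

**Step 3: the copies.** Let $z=La+\zeta$ with $\|\zeta\|\le R$. Separating the term of index $a$,
$$(Q+E)(z)-g(\zeta)=\Big(q_a\big(\tfrac{\ell(z)}L\big)-1\Big)\big(g(\zeta)-Q(z)\big)+\sum_{b\ne a}q_b\big(\tfrac{\ell(z)}L\big)\big(g(z-Lb)-Q(z)\big).$$
Here $\ell(z)/L=\ell(a)+\ell(\zeta)/L=\ell(a)+O(1/L)$. By the vanishing orders, $q_a-1$ and the $q_b$, $b\ne a$, are $O(L^{-p})$ there. The other factors are $O(L^\delta)$. So the total is $O(L^{\delta-p})=O(1/L)$, which gives (iii) for $L$ large. $\square$

Iterating Lemma 5 will make $I_F$ a dense $G_\delta$. It gives no lower bound on the dimension: the number of directions is fixed before $L$, and each direction is matched only up to an angular error of order $1/L$. By the heuristic of Section 3 we need about $L^{n\tau}$ directions at distance $L$, with $\tau$ close to $\min(1,\rho_\phi)$. We might try to let $A$ grow with $L$ in Lemma 5. The constants then depend on $A$ in an uncontrolled way. For $n\ge2$ there is also a plain loss in degree: $q_a$ vanishes to order $p$ at $\#A$ points (the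 point $0$ and the $\#A-1$ points $\ell(b)$) and is not zero, so $\deg q_a\ge p\,\#A$. A degree budget $d$ thus admits at most $d/p$ directions, while we want about $d^n$. The remedy is a product structure: a grid with $N$ points in each coordinate has $N^n$ points and can be interpolated coordinate by coordinate with degree proportional to $nN$. Placing each coordinate on the $N$-th roots of unity gives interpolating polynomials that are bounded by $1$ on the whole unit disc.

## 7. Matching a target on a grid of roots of unity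

**Lemma 6.** Let $0<\tau'<\tau<\min(1,\rho_\phi)$, let $Q,g,R,\eta,r_0$ be as in Lemma 5, and let $L_*>0$. There are integers $L\ge L_*$ and $N\geq 1$ with $L^{\tau'}\le N\le L^\tau$, and a polynomial map $E$ satisfying (i), (ii) of Lemma 5 and

- (iii′) $\|(Q+E)(z+\lambda)-g(z)\|\le\eta$ for $\|z\|\le R$ and $\lambda\in\Lambda:=\{r(\omega_1,\dots,\omega_n):\omega_j^N=1\}$, where $r=L/\sqrt n$.

Note that $\|\lambda\|=L$ for all $\lambda\in\Lambda$, and $\#\Lambda=N^n$.

*Proof.* **Step 1: choose the degree, the distance and the grid size.** Let $\delta=\max(\deg Q,\deg g,0)$ and $p=\lceil(n+\delta+1)/(1-\tau)\rceil$, so that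
$$p(1-\tau)\ge n+\delta+1\quad\text{and}\quad np\ge p\ge n+\delta+1.\tag{8}$$
Since $\rho_\phi>\tau$, there are arbitrarily large $d$ with $(d\log d)/(-\log\varepsilon_d)\ge\tau$, that is,
$$\varepsilon_d\ge d^{-d/\tau}.\tag{9}$$
For such $d$ put
$$L=\lceil2\sqrt n\,d^{1/\tau}\rceil,\qquad r=\frac L{\sqrt n}\ge2d^{1/\tau},\qquad N=\Big\lfloor\frac{d-np-\delta}{2np}\Big\rfloor.$$
For $d$ large, $L\ge L_*$ and $L\le3\sqrt n\,d^{1/\tau}$. Also for $d$ large $N\ge d/(4np)\ge L^{\tau'}$, because $L^{\tau'}=O(d^{\tau'/\tau})=o(d)$. Finally $N\le d\le r^\tau\le L^\tau$. From now on $d$ is large and satisfies (9), and $C$ denotes constants independent of $d$ and $z$ (they may depend on $n,m,Q,g,R,\tau$).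

**Step 2: a bump on the roots of unity.** Let
$$\kappa(v)=\frac1N\sum_{l=1}^Nv^l.$$
Then $\kappa(0)=0$, $\kappa(1)=1$, and $\kappa(\omega)=0$ for the other $N$-th roots of unity. (For $N=2$: $\kappa(v)=(v+v^2)/2$, with $\kappa(1)=1$, $\kappa(-1)=0$.) Bounding term by term,
$$|\kappa(v)|\le|v|\max(1,|v|)^{N-1},\qquad|\kappa'(v)|\le N\max(1,|v|)^{N-1}.\tag{10}$$
Products of $\kappa$ alone are not enough. At a point within $R/r$ of a root of unity, (10) controls the error of $\kappa$ only by about $NR/r$, of order up to $L^{\tau-1}$, and this must beat a factor $L^\delta$ from the size of $Q$ and a factor $N^n$ from the number of grid points. So we flatten. Let $S$ be a polynomial of degree $\le2p-1$ that vanishes to order $p$ at $0$ and such that $S-1$ vanishes to order $p$ at $1$. Then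
$$|S(y)|\le C|y|^p\max(1,|y|)^p\ \text{ for all }y,\qquad|S(y)-1|\le C|y-1|^p\ \text{ for }|y-1|\le1.\tag{11}$$
Put
$$\chi_\lambda(z)=\prod_{j=1}^nS\big(\kappa(z_j/\lambda_j)\big),\qquad E(z)=\sum_{\lambda\in\Lambda}\chi_\lambda(z)\big(g(z-\lambda)-Q(z)\big).$$
We will use $\|g(z-\lambda)-Q(z)\|\le C(L+\|z\|)^\delta$.

**Step 3: proof of (iii′).** Let $z=\mu+\zeta$ with $\mu\in\Lambda$, $\|\zeta\|\le R$. Since $|\lambda_j|=r$, the number $z_j/\lambda_j$ lies within $R/r$ of the $N$-th root of unity $\mu_j/\lambda_j$. As $N\le L^\tau$ with $\tau<1$, we have $NR/r\le1$ for $d$ large. By (10), on the disc of radius $R/r$ about a root of unity $|\kappa'|\le N(1+R/r)^{N-1}\le Ne^{NR/r}\le eN$. Hence $\kappa(z_j/\lambda_j)$ is within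
$$\theta:=\frac{eNR}r\le CL^{-(1-\tau)}$$
of $\kappa(\mu_j/\lambda_j)$, which is $1$ if $\mu_j=\lambda_j$ and $0$ otherwise. For $d$ large $\theta\le1$, and (11) shows that each factor of $\chi_\lambda(z)$ is within $C\theta^p$ of $1$ or of $0$ respectively. If $\lambda=\mu$, all factors are near $1$. If $\lambda\ne\mu$, at least one is near $0$ and the others are bounded. So $|\chi_\mu(z)-1|\le C\theta^p$ and $|\chi_\lambda(z)|\le C\theta^p$ for $\lambda\ne\mu$. Now
$$(Q+E)(z)-g(\zeta)=(\chi_\mu(z)-1)\big(g(\zeta)-Q(z)\big)+\sum_{\lambda\ne\mu}\chi_\lambda(z)\big(g(z-\lambda)-Q(z)\big),$$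
and $\|z\|\le L+R\le CL$. With $N^n\le L^n$ and (8),
$$\|(Q+E)(z)-g(\zeta)\|\le C\theta^pL^\delta+N^nC\theta^pL^\delta\le CL^{n+\delta-p(1-\tau)}\le C/L\le\eta$$
for $d$ large.

**Step 4: a bound for $E$ everywhere.** Let $x=\|z\|$. By (10), $y=\kappa(z_j/\lambda_j)$ satisfies $|y|\le(x/r)\max(1,x/r)^{N-1}$ and $\max(1,|y|)\le\max(1,x/r)^N$. By (11), $|S(y)|\le C(x/r)^p\max(1,x/r)^{2pN}$. Multiplying over $j$ and summing over the $N^n$ points of $\Lambda$,
$$\|E(z)\|\le CN^n(x/r)^{np}\max(1,x/r)^{2npN}(L+x)^\delta.\tag{12}$$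

**Step 5: (i) for $x\le r$, and (ii).** If $x\le r$, then (12), $N^n\le L^n$ and $r=L/\sqrt n$ give $\|E(z)\|\le CL^{n+\delta-np}x^{np}\le\frac CLx^{np}$ by (8). By (3) this is at most $\frac C{L\varepsilon_{np}}\phi(x)\le\eta\phi(x)$ for $d$ large, since $\varepsilon_{np}$ is a fixed positive number. For $d$ large $r\ge r_0$, so the bound $\frac CLx^{np}$ also gives $\|E\|\le\eta$ on $\|z\|\le r_0$.

**Step 6: (i) for $x\ge r$.** Here the choice of $d$ is used. We have $(L+x)^\delta=r^\delta(\sqrt n+x/r)^\delta\le CL^\delta(x/r)^\delta$. The definition of $N$ says $2npN+np+\delta\le d$, and $x/r\ge1$, so (12) gives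
$$\|E(z)\|\le CL^{n+\delta}(x/r)^d.$$
On the other hand, by (3), (9) and $d^{1/\tau}\le r/2$,
$$\phi(x)\ge\varepsilon_dx^d\ge\big(x/d^{1/\tau}\big)^d\ge2^d(x/r)^d.$$
So $\|E(z)\|\le CL^{n+\delta}2^{-d}\phi(x)\le\eta\phi(x)$ for $d$ large, because $L$ is bounded by a power of $d$ times a constant. $\square$

## 8. Assembling $F$, and $I_F$ as a dense $G_\delta$

**Step 1: data fixed in advance.** Let $(g_j)_{j\ge1}$ be a sequence containing every polynomial map $\mathbb C^n\to\mathbb C^m$ with coefficients in $\mathbb Q(\mathrm i)$, each infinitely often. These maps are dense in $\mathsf{Hol}(\mathbb C^n,\mathbb C^m)$. Let $(a_l)_{l\ge1}$ be dense in $\mathbb S$. By uniform continuity choose $\gamma_j\in(0,1)$ with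
$$\|g_j(z+h)-g_j(z)\|\le2^{-j}\qquad\text{for }\|z\|\le j,\ \|h\|\le\gamma_j.\tag{13}$$
Let $\tau^*=\min(1,\rho_\phi)$. If $\tau^*>0$, choose $0<t_j<\tau_j'<\tau_j<\tau^*$ with $t_j\uparrow\tau^*$, for example $\tau^*$ times $\frac j{j+3}$, $\frac{j+1}{j+3}$, $\frac{j+2}{j+3}$.

**Step 2: the induction.** Let $Q_0=0$, $r_0=1$. For $k\ge1$ we define $E_k$ and put $Q_k=Q_{k-1}+E_k$, so that
$$\|E_k(z)\|\le2^{-k}\phi(\|z\|)\ \text{ for all }z,\qquad\|E_k\|\le2^{-k}\ \text{ on }\|z\|\le r_{k-1}.\tag{14}$$
Even steps serve density, odd steps serve dimension.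

- For $k=2j$: Lemma 5 with $Q=Q_{k-1}$, $g=g_j$, $A=\{a_1,\dots,a_j\}$, $R=j$, $\eta=2^{-k}$ and $r_{k-1}$ in place of $r_0$ gives an integer $L_k\ge1$ with $\|Q_k(z+L_ka_l)-g_j(z)\|\le2^{-k}$ for $\|z\|\le j$, $l\le j$.
- For $k=2j-1$: if $\tau^*=0$, put $E_k=0$. If $\tau^*>0$, Lemma 6 with $Q=Q_{k-1}$, $g=g_j$, $R=j+1$, $\eta=2^{-k}$, $\tau'=\tau_j'$, $\tau=\tau_j$ and $r_{k-1}$ in place of $r_0$ gives integers $L_k=:L^{(j)}$, $N_j$ and a grid $\Lambda^{(j)}$ with $\|Q_k(z+\lambda)-g_j(z)\|\le2^{-k}$ for $\|z\|\le j+1$, $\lambda\in\Lambda^{(j)}$.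

In the case $\tau^*>0$ put $\delta_0=\frac14$ and $\delta_j=\gamma_j/(2\pi L^{(j)})$. We take $L^{(j)}$ so large that
$$N_j\delta_{j-1}\ge4,\qquad\delta_j\le\tfrac14\delta_{j-1},\qquad N_j\delta_j\le\tfrac18,\qquad\delta_{j-1}N_j\delta_j^{t_j}\ge1.\tag{15}$$
This is possible. At the time $L^{(j)}$ is chosen, $\delta_{j-1}$ and $\gamma_j$ are fixed, and $(L^{(j)})^{\tau_j'}\le N_j\le(L^{(j)})^{\tau_j}$. As $L^{(j)}\to\infty$: $N_j\to\infty$; $\delta_j\to0$; $N_j\delta_j\le\gamma_j(L^{(j)})^{\tau_j-1}/(2\pi)\to0$ since $\tau_j<1$; and $N_j\delta_j^{t_j}\ge(\gamma_j/2\pi)^{t_j}(L^{(j)})^{\tau_j'-t_j}\to\infty$ since $t_j<\tau_j'$. So a large enough $L_*$ in Lemma 6 secures (15).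

Finally, for $k\in\{2j-1,2j\}$ put $r_k=\max(r_{k-1}+1,\,L_k+j+1)$, omitting $L_k$ if step $k$ is void.

**Step 3: the map.** By (14) and $r_k\to\infty$, the series $F=\sum_kE_k$ converges locally uniformly. Moreover $\|F(z)\|\le\sum_k2^{-k}\phi(\|z\|)=\phi(\|z\|)$, so $F\in\mathsf S_\phi$. Since $r_{l-1}\ge r_k$ for $l>k$,
$$\|F-Q_k\|\le\sum_{l>k}2^{-l}=2^{-k}\qquad\text{on }\|z\|\le r_k.\tag{16}$$

**Step 4: $I_F$ is dense.** Let $l\le j$ and $k=2j$. For $\|z\|\le j$ we have $\|z+L_ka_l\|\le L_k+j\le r_k$, so by (16)
$$\|F(z+L_ka_l)-g_j(z)\|\le2^{1-k}\qquad(\|z\|\le j).$$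
Fix $l$. Each target occurs as $g_j$ for infinitely many $j\ge l$, and along these $j$ the balls $\|z\|\le j$ exhaust $\mathbb C^n$ while the errors tend to $0$. So the orbit of $F$ under $\mathsf T_{a_l}$ accumulates at every element of a dense set, and $a_l\in I_F$. This holds for every $l$, and $(a_l)$ is dense.

**Step 5: $I_F$ is a $G_\delta$.** We claim
$$I_F=\bigcap_j\bigcup_{i\ge1}\Big\{a\in\mathbb S:\sup_{\|z\|\le j}\|F(z+ia)-g_j(z)\|<\tfrac1j\Big\}.$$
If $a\in I_F$, its orbit meets each of the corresponding open sets. Conversely, if $a$ lies in the right side, then each target $g$ equals $g_j$ for infinitely many $j$, so it is approximated by the orbit within $1/j$ on $\|z\|\le j$ for these $j$. Hence the orbit is dense. The sets in braces are open because the supremum depends continuously on $a$. So $I_F$ is a dense $G_\delta$ subset of $\mathbb S$; in particular it is nonempty.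

## 9. A Cantor set of hypercyclic directions

It remains to prove $\dim_{\mathscr H}I_F\ge n\tau^*$. If $\tau^*=0$ there is nothing to show, so let $\tau^*>0$.

**Step 1: a sufficient condition for $a\in I_F$.** Suppose that for every $j$ there is $\lambda\in\Lambda^{(j)}$ with
$$\big\|a-\lambda/L^{(j)}\big\|\le\gamma_j/L^{(j)}.\tag{17}$$
Then $a\in I_F$. Indeed, put $h=L^{(j)}a-\lambda$, so $\|h\|\le\gamma_j<1$, and $k=2j-1$. For $\|z\|\le j$ we have $\|z+h\|\le j+1$ and $\|\lambda+z+h\|\le L^{(j)}+j+1\le r_k$. By the odd step, (16) and (13),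
$$\|F(z+L^{(j)}a)-g_j(z)\|\le\|F(\lambda+z+h)-g_j(z+h)\|+\|g_j(z+h)-g_j(z)\|\le2^{1-(2j-1)}+2^{-j}.$$
As in Step 4 of Section 8, the orbit is dense.

**Step 2: a Cantor set adapted to (17).** The only level-$0$ interval is $[0,\frac12]$, of length $2\delta_0$. Inside each level-$(j-1)$ interval, of length $2\delta_{j-1}$, choose exactly $m_j=\lceil\delta_{j-1}N_j\rceil$ intervals $[c-\delta_j,c+\delta_j]$ with $c\in\frac1{N_j}\mathbb Z$. There are enough centers. Admissible ones fill an interval of length $2\delta_{j-1}-2\delta_j\ge\frac32\delta_{j-1}$ by (15), which contains at least $\frac32\delta_{j-1}N_j-1\ge\delta_{j-1}N_j+1\ge m_j$ grid points, because $\delta_{j-1}N_j\ge4$. Distinct level-$j$ intervals are disjoint, since $2\delta_j<1/N_j$. Let $\mathcal K$ be the resulting Cantor set, $M_j=m_1\cdots m_j$ ($M_0=1$), and $\mu_1$ the probability measure on $\mathcal K$ giving mass $1/M_j$ to each level-$j$ interval. Then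
$$M_j\ge\delta_{j-1}N_jM_{j-1}\ge\delta_{j-1}N_j,\qquad M_j\delta_j^t\ge1\ \text{ whenever }0\le t\le t_j.\tag{18}$$
The second statement holds because $\delta_j<1$ gives $\delta_j^t\ge\delta_j^{t_j}$, and $\delta_{j-1}N_j\delta_j^{t_j}\ge1$ by (15).

**Step 3: short intervals have small mass.** Fix $0<t<\tau^*$ and $j_0\ge1$ with $t_j\ge t$ for $j\ge j_0$. We show $\mu_1(I)\le3s^t$ for every interval $I$ of length $s<2\delta_{j_0}$, $s>0$. Choose $j$ with $2\delta_j\le s<2\delta_{j-1}$; then $j-1\ge j_0\ge1$. Level-$(j-1)$ intervals have distinct centers in $\frac1{N_{j-1}}\mathbb Z$, so by (15) the gaps between them are at least $1/N_{j-1}-2\delta_{j-1}\ge6\delta_{j-1}>s$. Hence $I$ meets at most one of them. The centers of level-$j$ intervals meeting $I$ are grid points in an interval of length $s+2\delta_j\le2s$, so there are at most $2sN_j+1$ of them.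

If $s\ge1/N_j$, then $2sN_j+1\le3sN_j$. By (18) and $\min(1,x)\le x^t$ for $x\geq 0$, $0\le t\le1$,
$$\mu_1(I)\le\min\Big(\frac1{M_{j-1}},\frac{3sN_j}{M_j}\Big)\le\frac1{M_{j-1}}\min\Big(1,\frac{3s}{\delta_{j-1}}\Big)\le\frac{3s^t}{M_{j-1}\delta_{j-1}^t}\le3s^t.$$
The last inequality is (18) at level $j-1\ge j_0$.

If $s<1/N_j$, then $2sN_j+1<3$, and $\mu_1(I)\le3/M_j\le3\delta_j^t\le3s^t$.

**Step 4: dimension of the product.** A set $U\subset\mathbb R^n$ of small diameter $s>0$ lies in a cube of side $s$, so $\mu_1^{\otimes n}(U)\le3^ns^{nt}$; single points have mass $0$. By the mass distribution principle $\dim_{\mathscr H}\mathcal K^n\ge nt$. Letting $t\uparrow\tau^*$ gives $\dim_{\mathscr H}\mathcal K^n\ge n\tau^*$.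

**Step 5: transport to the sphere.** Let
$$\Theta(x)=n^{-1/2}\big(e^{2\pi\mathrm ix_1},\dots,e^{2\pi\mathrm ix_n}\big)\in\mathbb S\qquad(x\in[0,\tfrac12]^n).$$
Since $|e^{2\pi\mathrm iu}-e^{2\pi\mathrm iv}|=2|\sin\pi(u-v)|$ lies between $4|u-v|$ and $2\pi|u-v|$ for $|u-v|\le\frac12$, the map $\Theta$ is bi-Lipschitz onto its image, and $\|\Theta(x)-\Theta(c)\|\le2\pi|x-c|_\infty$, where $|\cdot|_\infty$ is the maximum norm. Let $x\in\mathcal K^n$ and $j\ge1$. Each coordinate $x_l$ lies in a level-$j$ interval; let $c_l\in\frac1{N_j}\mathbb Z$ be its center. Then $|x-c|_\infty\le\delta_j$, the numbers $e^{2\pi\mathrm ic_l}$ are $N_j$-th roots of unity, and $\lambda=L^{(j)}\Theta(c)\in\Lambda^{(j)}$. Moreover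
$$\big\|\Theta(x)-\lambda/L^{(j)}\big\|\le2\pi\delta_j=\gamma_j/L^{(j)},$$
which is (17). By Step 1, $\Theta(\mathcal K^n)\subset I_F$, and therefore $\dim_{\mathscr H}I_F\ge\dim_{\mathscr H}\mathcal K^n\ge n\tau^*=n\min(\rho_\phi,1)$. This completes the proof of Theorem 2. $\square$

## 10. The value of the infimum, packing dimension, and the converse for gauges

For part 4 of the Corollary, recall that the packing dimension of $X$ is the infimum, over countable covers $X\subset\bigcup_lX_l$, of $\sup_l$ of the upper box dimensions of the $X_l$. The upper box dimension of a set equals that of its closure. For example $\mathbb Q\cap[0,1]$ has upper box dimension $1$ but packing dimension $0$, since it is a countable union of points.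

**Proof of the Corollary.** *Part 1.* By Theorem 1 and $\rho_{\phi_0}=0$, the supremum for $\phi_0$ is $\le0$. By Theorem 2, for every $\phi\in\mathcal T$ some $I_F$ is nonempty, so every supremum is $\ge0$. Hence
$$\inf_{\phi\in\mathcal T}\ \sup\{\dim_{\mathscr H}I_F:F\in\mathsf{Hol}(\mathbb C^n,\mathbb C^m)\cap\mathsf S_\phi\}=0\qquad\text{for all }n,m\ge1,$$
and $\phi_0$ attains it.

*Part 2.* If $\rho_\phi\le1$, Theorem 1 gives $\dim_{\mathscr H}I_F\le n\rho_\phi$ for all $F\in\mathsf S_\phi$, and the $F$ of Theorem 2 has $\dim_{\mathscr H}I_F\ge n\rho_\phi$. So the supremum is $n\rho_\phi$, and it is attained. If $n=1$, Theorems 1 and 2 give the upper bound $\min(\rho_\phi,1)$ and the lower bound $\min(\rho_\phi,1)$.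

*Part 3.* If $\rho_\phi=0$, the supremum is $0$ by part 2. If $\rho_\phi>0$, it is at least $n\min(\rho_\phi,1)>0$ by Theorem 2.

*Part 4.* The upper bound $2n-1=\dim\mathbb S$ is trivial. Take $F$ from Theorem 2, so that $I_F$ is residual in $\mathbb S$, and let $I_F\subset\bigcup_lX_l$ be a countable cover, where we may assume $X_l\subset\mathbb S$. By Baire's theorem the $X_l$ are not all nowhere dense in $\mathbb S$. So some closure $\overline{X_l}$ contains a nonempty open subset of $\mathbb S$, and $X_l$ has upper box dimension $2n-1$. Hence the packing dimension of $I_F$ is $2n-1$. $\square$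

**Proof of Theorem 3, second part.** Let $\phi\in\mathcal T$. We find a gauge $h$ and $F\in\mathsf S_\phi$ with $\mathcal H^h(I_F)>0$.

**Step 1: a measure on $I_F$.** Take $F$ from Theorem 2. The set $I_F$ is a dense $G_\delta$ in $\mathbb S$. It is uncountable, for otherwise removing its points one by one (each complement of a point is open and dense in $\mathbb S$) would exhibit the empty set as a countable intersection of dense open sets, against Baire's theorem. An uncountable $G_\delta$ in a complete separable metric space contains a Cantor set. A Cantor set carries a nonatomic Borel probability measure $\mu$, for instance the image of coin tossing on $\{0,1\}^{\mathbb N}$. Its support is compact and contained in $I_F$.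

**Step 2: the gauge.** Put $h(0)=0$ and $h(t)=\sup_{x\in\operatorname{supp}\mu}\mu(\overline B(x,t))$ for $t>0$. Then $h$ is nondecreasing, bounded by $1$, and positive for $t>0$. We check $h(0^+)=0$. Otherwise there are $c>0$, $t_k\to0$ and $x_k\in\operatorname{supp}\mu$ with $\mu(\overline B(x_k,t_k))\ge c$. Passing to a subsequence, $x_k\to x$ by compactness. For every $\epsilon>0$ the ball $\overline B(x,\epsilon)$ contains $\overline B(x_k,t_k)$ for large $k$, so $\mu(\overline B(x,\epsilon))\ge c$. Letting $\epsilon\to0$ gives $\mu(\{x\})\ge c$, contrary to nonatomicity. So $h$ is a gauge.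

**Step 3: every cover has $h$-sum at least $1$.** Passing to closures does not change diameters, so consider a countable cover of $I_F$ by closed sets $U_l$. If $\mu(U_l)>0$, then $U_l$ contains a point $x\in\operatorname{supp}\mu$, its diameter is positive because $\mu$ is nonatomic, and $U_l\subset\overline B(x,\operatorname{diam}U_l)$. Hence $\mu(U_l)\le h(\operatorname{diam}U_l)$, which is trivially true also if $\mu(U_l)=0$. (If the diameter is infinite, replace $U_l$ by $U_l\cap\mathbb S$.) Summing, $\sum_lh(\operatorname{diam}U_l)\ge\sum_l\mu(U_l)\ge\mu(I_F)=1$. So $\mathcal H^h(I_F)\ge1>0$, and this $\phi$ does not work for this $h$. $\square$
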